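\title{Long cycles of repeated LBFS$^{+}$ sweeps\\ on cocomparability graphs}

\begin{abstract}
Lexicographic breadth first search can be run repeatedly on a graph $G$, each sweep breaking its ties by means of the ordering produced by the previous one. The resulting sequence of vertex orderings is eventually periodic, and $\mathrm{LexCycle}(G)$ is the length of the longest cycle that can be reached. Dusart and Habib conjectured that $\mathrm{LexCycle}(G)=2$ for every cocomparability graph $G$. We disprove this with a graph on nine vertices that has a cycle of length four. More generally, for every permutation $\pi$ of $k\ge2$ points and every $n\ge 4k+3$ we construct a connected cocomparability graph on $n$ vertices all of whose cycles have length $2\,\mathrm{ord}(\pi)$. It follows that the values of $\mathrm{LexCycle}$ on cocomparability graphs are exactly the even positive integers, and that the maximum over $n$-vertex cocomparability graphs is at least $\exp\big((\tfrac12+o(1))\sqrt{n\ln n}\big)$.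
\end{abstract}

\section{Introduction}\label{sec:intro}

All graphs are finite, simple and undirected, and $G=(V,E)$ has $n\ge2$ vertices. An \emph{ordering} of $G$ is a bijection $\sigma\colon V\to\{1,\dots,n\}$. We write it as a list from left to right, write $u\prec_\sigma u'$ for $\sigma(u)<\sigma(u')$, and denote the reversed list by $\sigma^-$.

\subsection*{Repeated sweeps}

\emph{Lexicographic breadth first search} (LBFS) from a start vertex numbers the vertices one at a time. Each vertex carries a label, which is a finite sequence of integers; at the beginning the start vertex has the label $(n)$ and every other vertex has the empty label. For $i=1,\dots,n$, the search picks an unnumbered vertex $u$ whose label is lexicographically largest, sets $\sigma(u)=i$, and appends $n-i$ to the label of every unnumbered neighbor of $u$. Here two sequences are compared at the first position where they differ, and a proper prefix of a sequence is smaller than the sequence. The unnumbered vertices with the largest label at a given step are called \emph{tied}, and an ordering produced by the search, for some start vertex and some choices among tied vertices, is an \emph{LBFS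 ordering}.

After the first step, the label of an unnumbered vertex lists its numbered neighbors, earlier ones being represented by larger numbers and standing further to the left. Comparing the labels of two unnumbered vertices $u$ and $u'$ therefore amounts to the following rule:
\begin{equation}\label{eq:rule}
\begin{minipage}{0.84\textwidth}
\emph{the label of $u$ is larger than that of $u'$ if and only if some numbered vertex is adjacent to exactly one of $u,u'$, and the earliest such vertex is adjacent to $u$; the labels are equal if and only if there is no such vertex.}
\end{minipage}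
\end{equation}
Indeed, both labels are decreasing sequences. If $m$ is the largest number that occurs in exactly one of them, then the entries greater than $m$ form a common prefix, and this prefix is followed by $m$ in one label and by a smaller number or by nothing in the other.

The only freedom in LBFS lies in the start vertex and in the ties. An ordering $\sigma$ can be used to remove it: $\mathrm{LBFS}^+(G,\sigma)$ is the ordering produced by the search that starts at the last vertex of $\sigma$ and always chooses, among the tied vertices, the one that is rightmost in $\sigma$. We call the passage from $\sigma$ to $\mathrm{LBFS}^+(G,\sigma)$ a \emph{sweep}. A sweep is a map from the finite set of orderings to itself, so for any $\sigma_0$ the sequence defined by $\sigma_i=\mathrm{LBFS}^+(G,\sigma_{i-1})$ eventually runs through a cycle of orderings, an \emph{$\mathrm{LBFS}^+$ cycle}. Its length is the least $\ell\ge1$ with $\sigma_{i+\ell}=\sigma_i$ for an ordering $\sigma_i$ on the cycle, and $\mathrm{LexCycle}(G)$ is the largest length that occurs, over all starting orderings $\sigma_0$.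

No cycle has length $1$, because a sweep moves the last vertex to the first place and $n\ge2$. Length $2$ is what the simplest graphs give: if $G$ is complete or has no edges, then by \eqref{eq:rule} all unnumbered vertices are tied at every step after the first, so a sweep reverses the ordering and $\mathrm{LexCycle}(G)=2$.

\subsection*{Cocomparability graphs}

A graph $G$ is a \emph{cocomparability graph} if its complement has an acyclic transitive orientation. Such an orientation is the same thing as a strict partial order $Q=(V,<)$ whose comparable pairs are exactly the non-adjacent pairs of $G$; we say that $G$ is the \emph{incomparability graph} of $Q$. The dual order $Q^*$, obtained by reversing all relations, has the same incomparability graph. A \emph{linear extension} of $Q$ is an ordering $\lambda$ in which $u<u'$ implies $u\prec_\lambda u'$.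

A \emph{cocomparability ordering} of $G$ is an ordering $\sigma$ such that $x\prec_\sigma y\prec_\sigma z$ and $xz\in E$ imply $xy\in E$ or $yz\in E$. Read contrapositively, the condition says that orienting every non-adjacent pair from left to right gives a transitive relation. Hence the cocomparability orderings of $G$ are exactly the linear extensions of the partial orders whose incomparability graph is $G$, and $G$ is a cocomparability graph if and only if it has such an ordering. Repeated sweeps find one.

\begin{theorem}[Dusart and Habib \cite{DH}]\label{thm:DH}
Let $G$ be a cocomparability graph on $n$ vertices, let $\sigma_1$ be an LBFS ordering of $G$, and let $\sigma_{i+1}=\mathrm{LBFS}^+(G,\sigma_i)$ for $i\ge1$. Then $\sigma_n$ is a cocomparability ordering.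
\end{theorem}

Every ordering on an $\mathrm{LBFS}^+$ cycle is the result of a sweep, hence an LBFS ordering. Taking it as $\sigma_1$, we see that every $\mathrm{LBFS}^+$ cycle of a cocomparability graph contains a cocomparability ordering; this is the form in which we use Theorem~\ref{thm:DH}. The following conjecture predicts what these cycles look like; see \cite{GX}.

\medskip
\noindent\textbf{Conjecture (Dusart and Habib).} \emph{If $G$ is a cocomparability graph, then $\mathrm{LexCycle}(G)=2$.}
\medskip

The value $2$ is a natural guess. As we show in Section~\ref{sec:sweeps}, a sweep turns a linear extension of $Q$ into a linear extension of $Q^*$, so that every non-adjacent pair is reversed by one sweep and restored by two. Only adjacent pairs can do anything else, and one expects their order to settle, since a sweep decides such a pair either by the structure of $Q$ or by copying the previous decision. Proposition~\ref{prop:nested} confirms this for a simple class of orders. The gap in the heuristic is that the decision on one pair may depend on the current order of another pair, and such dependencies can form a loop.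

\subsection*{Results}

\begin{theorem}\label{thm:nine}
There is a cocomparability graph $G$ on $9$ vertices with an $\mathrm{LBFS}^+$ cycle of length exactly $4$. Hence $\mathrm{LexCycle}(G)\ge4$, and the conjecture is false.
\end{theorem}

In this graph, two consecutive sweeps apply a transposition to the ordering. The transposition can be replaced by any permutation. Let $[k]=\{1,\dots,k\}$, and let $\mathrm{ord}(\pi)$ be the order of a permutation $\pi$, that is, the least $q\ge1$ with $\pi^q=\mathrm{id}$.

\begin{theorem}\label{thm:main}
Let $k\ge2$, let $\pi$ be a permutation of $[k]$, and let $n\ge4k+3$. There is a connected cocomparability graph $G$ on $n$ vertices such that every $\mathrm{LBFS}^+$ cycle containing a cocomparability ordering has length exactly $2\,\mathrm{ord}(\pi)$, and such cycles exist. Moreover $\mathrm{LexCycle}(G)=2\,\mathrm{ord}(\pi)$; indeed every $\mathrm{LBFS}^+$ cycle of $G$ has this length.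
\end{theorem}

Landau's function $g(k)$ is the largest order of a permutation of $[k]$. By a classical theorem of Landau (1903), $\ln g(k)\sim\sqrt{k\ln k}$ as $k\to\infty$.

\begin{corollary}\label{cor:values}
\begin{enumerate}
\item[(a)] The set of values of $\mathrm{LexCycle}(G)$, as $G$ ranges over the cocomparability graphs with $n\ge2$ vertices, is $\{2,4,6,8,\dots\}$.
\item[(b)] Let $\Lambda(n)$ be the maximum of $\mathrm{LexCycle}$ over cocomparability graphs on $n$ vertices. Then for $n\ge11$,
\[
\Lambda(n)\ \ge\ 2\,g\big(\lfloor (n-3)/4\rfloor\big)\ \ge\ \exp\Big(\big(\tfrac12+o(1)\big)\sqrt{n\ln n}\Big).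
\]
\end{enumerate}
\end{corollary}

Thus $n$ sweeps suffice to reach a cocomparability ordering, while the number of sweeps needed to return to an ordering on a cycle is not bounded by any polynomial in $n$. Theorem~\ref{thm:DH} is used only in the last sentence of Theorem~\ref{thm:main} and to show that the values in Corollary~\ref{cor:values}(a) are even and attained exactly; the lower bound $\mathrm{LexCycle}(G)\ge2\,\mathrm{ord}(\pi)$ and part~(b) do not depend on it.

Theorem~\ref{thm:nine} is proved in Section~\ref{sec:nine} by running the algorithm. Section~\ref{sec:sweeps} describes a sweep of a linear extension in terms of the partial order, and Section~\ref{sec:loop} uses this description to find out why the nine-vertex example cycles and what has to be added in general. The remaining sections contain the construction and the proofs of Theorem~\ref{thm:main} and Corollary~\ref{cor:values}.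

\section{Nine vertices and a cycle of length four}\label{sec:nine}

Let $V=\{x_1,x_2,a_1,a_2,b_1,b_2,y_1,y_2,w\}$ and define
\[
x_i<a_i,\,b_i,\,y_1,\,y_2,\,w,\qquad a_i<y_i,\,w\quad(i=1,2),\qquad b_1<y_2,\qquad b_2<y_1 .
\]
The only elements with something both below and above them are the $a_i$ and $b_i$. Below $a_i$ or $b_i$ there is only $x_i$, above it there are only elements of $\{y_1,y_2,w\}$, and these lie above $x_i$. So the relation is transitive, and it defines a partial order $Q_9$, drawn in Figure~\ref{fig:nine}. Its incomparability graph $G$ is a cocomparability graph with the following neighborhoods.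
\begin{center}
\begin{tabular}{c|l|c|l}
vertex & neighbors & vertex & neighbors\\ \hline
$x_1$ & $x_2,a_2,b_2$ & $x_2$ & $x_1,a_1,b_1$\\
$a_1$ & $x_2,a_2,b_1,b_2,y_2$ & $a_2$ & $x_1,a_1,b_1,b_2,y_1$\\
$b_1$ & $x_2,a_1,a_2,b_2,y_1,w$ & $b_2$ & $x_1,a_1,a_2,b_1,y_2,w$\\
$y_1$ & $a_2,b_1,y_2,w$ & $y_2$ & $a_1,b_2,y_1,w$\\
$w$ & $b_1,b_2,y_1,y_2$ & &
\end{tabular}
\end{center}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={circle,draw,inner sep=1pt,minimum size=6.5mm}]
\node (x1) at (-2,0) {$x_1$};
\node (x2) at (2,0) {$x_2$};
\node (a1) at (-3,1.3) {$a_1$};
\node (b1) at (-1,1.3) {$b_1$};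
\node (b2) at (1,1.3) {$b_2$};
\node (a2) at (3,1.3) {$a_2$};
\node (y1) at (-3,2.9) {$y_1$};
\node (w) at (0,2.9) {$w$};
\node (y2) at (3,2.9) {$y_2$};
\draw (x1)--(a1)--(y1) (x2)--(a2)--(y2) (a1)--(w) (a2)--(w);
\draw[very thick] (x1)--(b1)--(y2) (x2)--(b2)--(y1);
\end{tikzpicture}
\caption{The Hasse diagram of the nine-element order $Q_9$, whose incomparability graph has an $\mathrm{LBFS}^+$ cycle of length four. The chains $x_i<a_i<y_i$ preserve the index, and the thick chains $x_1<b_1<y_2$ and $x_2<b_2<y_1$ exchange it. Reflection in the vertical axis is an automorphism.}
\label{fig:nine}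
\end{figure}

\begin{proof}[Proof of Theorem~\ref{thm:nine}]
Start from $\sigma_0=(x_1,x_2,a_2,b_2,a_1,b_1,y_1,y_2,w)$. At step $i$ the number $9-i$ is appended. The tables list the nonempty labels of the unnumbered vertices before each choice, written as strings of digits, in decreasing order. In the first sweep, ties go to the vertex that is rightmost in $\sigma_0$.
\begin{center}
\begin{tabular}{c|l|c}
step & labels & choice\\ \hline
1 & start & $w$\\
2 & $b_1,b_2,y_1,y_2\colon 8$ & $y_2$ (tie)\\
3 & $b_2,y_1\colon 87$;\quad $b_1\colon 8$;\quad $a_1\colon 7$ & $y_1$ (tie)\\
4 & $b_2\colon 87$;\quad $b_1\colon 86$;\quad $a_1\colon 7$;\quad $a_2\colon 6$ & $b_2$\\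
5 & $b_1\colon 865$;\quad $a_1\colon 75$;\quad $a_2\colon 65$;\quad $x_1\colon 5$ & $b_1$\\
6 & $a_1\colon 754$;\quad $a_2\colon 654$;\quad $x_1\colon 5$;\quad $x_2\colon 4$ & $a_1$\\
7 & $a_2\colon 6543$;\quad $x_1\colon 5$;\quad $x_2\colon 43$ & $a_2$\\
8 & $x_1\colon 52$;\quad $x_2\colon 43$ & $x_1$\\
9 & $x_2\colon 431$ & $x_2$
\end{tabular}
\end{center}
Thus $\sigma_1=(w,y_2,y_1,b_2,b_1,a_1,a_2,x_1,x_2)$. In the second sweep, ties go to the vertex that is rightmost in $\sigma_1$.
\begin{center}
\begin{tabular}{c|l|c}
step & labels & choice\\ \hline
1 & start & $x_2$\\
2 & $x_1,a_1,b_1\colon 8$ & $x_1$ (tie)\\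
3 & $a_1,b_1\colon 8$;\quad $a_2,b_2\colon 7$ & $a_1$ (tie)\\
4 & $b_1\colon 86$;\quad $a_2,b_2\colon 76$;\quad $y_2\colon 6$ & $b_1$\\
5 & $a_2,b_2\colon 765$;\quad $y_2\colon 6$;\quad $y_1,w\colon 5$ & $a_2$ (tie)\\
6 & $b_2\colon 7654$;\quad $y_2\colon 6$;\quad $y_1\colon 54$;\quad $w\colon 5$ & $b_2$\\
7 & $y_2\colon 63$;\quad $y_1\colon 54$;\quad $w\colon 53$ & $y_2$\\
8 & $y_1\colon 542$;\quad $w\colon 532$ & $y_1$\\
9 & $w\colon 5321$ & $w$
\end{tabular}
\end{center}
Thus $\sigma_2=(x_2,x_1,a_1,b_1,a_2,b_2,y_2,y_1,w)$.

Let $\varphi$ exchange the indices $1$ and $2$ and fix $w$. It preserves the relations defining $Q_9$, so it is an automorphism of $G$, and $\sigma_2=\varphi(\sigma_0)$. A sweep uses only adjacency and the given ordering, so $\mathrm{LBFS}^+(G,\varphi(\sigma))=\varphi(\mathrm{LBFS}^+(G,\sigma))$ for every $\sigma$. Therefore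
\[
\sigma_3=\varphi(\sigma_1)=(w,y_1,y_2,b_1,b_2,a_2,a_1,x_2,x_1),\qquad \sigma_4=\varphi(\sigma_2)=\varphi^2(\sigma_0)=\sigma_0 .
\]
The orderings $\sigma_0,\sigma_1,\sigma_2,\sigma_3$ begin with $x_1$; with $w,y_2$; with $x_2$; and with $w,y_1$. They are pairwise distinct and form a cycle of length exactly $4$.
\end{proof}

\section{Sweeps of a linear extension}\label{sec:sweeps}

The tables prove that the example works, but they do not show why. For that we translate rule \eqref{eq:rule} into the language of the partial order. Throughout this section $Q=(V,<)$ is a finite partial order and $G$ is its incomparability graph. Let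
\[
D(u)=\{z: z<u\},\qquad U(u)=\{z: z>u\}
\]
be the sets of predecessors and successors of $u$, and let $\mathbin{\triangle}$ denote symmetric difference.

The search sees only adjacency, and a non-neighbor of $u$ may lie below $u$ or above it. But if the search proceeds from the bottom of $Q$ upward, then every non-neighbor of $u$ that is numbered before $u$ lies below $u$, and the label of $u$ is governed by $D(u)$ alone. A sweep of $\lambda^-$, where $\lambda$ is a linear extension, starts at the first vertex of $\lambda$ and breaks ties in favor of the vertex that is leftmost in $\lambda$; the next lemma shows that this keeps the search moving upward. We put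
\[
\mathsf L(\lambda)=\mathrm{LBFS}^+(G,\lambda^-),\qquad \mathsf R(\lambda)=\mathrm{LBFS}^+(G,\lambda)^- ,
\]
and call these the \emph{left sweep} and the \emph{right sweep} of $\lambda$. The left sweep builds its result from the left end and the right sweep from the right end; the reversals are placed so that both results are again written from the bottom of $Q$ to the top.

\begin{lemma}[left sweep]\label{lem:left}
Let $\lambda$ be a linear extension of $Q$. Then $\rho=\mathsf L(\lambda)$ is a linear extension of $Q$, and for $u\ne u'$ the following hold.
\begin{enumerate}
\item[(i)] If $D(u)=D(u')$, then $u\prec_\rho u'$ if and only if $u\prec_\lambda u'$.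
\item[(ii)] If $D(u)\ne D(u')$ and $z$ is the $\rho$-first element of $D(u)\mathbin{\triangle}D(u')$, then $u\prec_\rho u'$ if and only if $z\in D(u')$.
\end{enumerate}
\end{lemma}

\begin{proof}
The start vertex is leftmost in $\lambda$, so we may treat the first step like the others, as a tie among all vertices with empty labels. Let $W$ be the set of vertices numbered before some step; it is an initial segment of $\rho$. We show by induction that $W$ is closed downward, meaning that $D(t)\subseteq W$ for all $t\in W$. This holds for $W=\emptyset$.

Suppose that $W$ is closed downward. If $u\notin W$ and $t\in W$, then $u<t$ is impossible, so $t$ is non-adjacent to $u$ exactly when $t\in D(u)$. For unnumbered $u,u'$, the vertices of $W$ adjacent to exactly one of them are then the elements of $(D(u)\mathbin{\triangle}D(u'))\cap W$, and such a vertex is adjacent to $u$ exactly when it lies in $D(u')$. Rule \eqref{eq:rule} becomes: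
\begin{equation}\label{eq:rule2}
\begin{minipage}{0.84\textwidth}
\emph{the label of $u$ is larger than that of $u'$ if and only if $(D(u)\mathbin{\triangle}D(u'))\cap W$ is nonempty and its $\rho$-first element lies in $D(u')$; the labels are equal if and only if this set is empty.}
\end{minipage}
\end{equation}
Let $u$ be the vertex chosen at this step, and suppose that some unnumbered $z$ satisfies $z<u$. Then $D(z)\subseteq D(u)$, so by \eqref{eq:rule2} the label of $z$ is at least that of $u$. Since $u$ has the largest label, $z$ and $u$ are tied. But $z\prec_\lambda u$ because $\lambda$ is a linear extension, so the tie-break prefers $z$ to $u$, a contradiction. Hence $D(u)\subseteq W$, and $W\cup\{u\}$ is closed downward. This completes the induction and shows that every vertex is numbered after its predecessors, so $\rho$ is a linear extension.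

Now let $u\prec_\rho u'$, and let $W$ be the set of vertices numbered before $u$ is chosen; then $D(u)\subseteq W$ and $u'\notin W$. If $D(u)=D(u')$, then $u$ and $u'$ are tied at this step, so $u\prec_\lambda u'$. Otherwise let $z$ be as in (ii). If $z\in W$, then $z$ is the $\rho$-first element of $(D(u)\mathbin{\triangle}D(u'))\cap W$, and $z\in D(u)$ would give $u'$ a larger label than $u$; so $z\in D(u')$. If $z\notin W$, then $z\notin D(u)$, so again $z\in D(u')$. This proves one implication in each of (i) and (ii). The other follows by exchanging $u$ and $u'$, since in each equivalence both sides are negated by the exchange.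
\end{proof}

In words, the earliest element that lies below exactly one of $u,u'$ delays the one it lies below. The right sweep is the mirror image: the latest element that lies above exactly one of $u,u'$ pushes the one it lies above to the left.

\begin{lemma}[right sweep]\label{lem:right}
Let $\rho$ be a linear extension of $Q$. Then $\tau=\mathsf R(\rho)$ is a linear extension of $Q$, and for $u\ne u'$ the following hold.
\begin{enumerate}
\item[(i)] If $U(u)=U(u')$, then $u\prec_\tau u'$ if and only if $u\prec_\rho u'$.
\item[(ii)] If $U(u)\ne U(u')$ and $z$ is the $\tau$-last element of $U(u)\mathbin{\triangle}U(u')$, then $u\prec_\tau u'$ if and only if $z\in U(u)$.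
\end{enumerate}
\end{lemma}

\begin{proof}
Apply Lemma~\ref{lem:left} to the dual order $Q^*$, which has the same graph $G$ and the predecessor sets $U(u)$, and to its linear extension $\rho^-$. The left sweep of $\rho^-$ is $\mathrm{LBFS}^+(G,\rho)=\tau^-$, so $\tau^-$ is a linear extension of $Q^*$ and $\tau$ is one of $Q$. Part (i) is unchanged when both orderings are reversed. In (ii), $z$ is the $\tau^-$-first element of the symmetric difference, and $u\prec_\tau u'$ means $u'\prec_{\tau^-}u$, which by Lemma~\ref{lem:left}(ii) holds exactly when $z\in U(u)$.
\end{proof}

When one of the two sets contains the other, the symmetric difference lies entirely in the larger set, and the outcome does not depend on the ordering that is swept: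
\begin{equation}\label{eq:nested}
D(u)\subsetneq D(u')\ \Longrightarrow\ u\prec_{\mathsf L(\lambda)}u',\qquad\qquad U(u)\subsetneq U(u')\ \Longrightarrow\ u'\prec_{\mathsf R(\rho)}u .
\end{equation}
In particular, a left sweep puts all minimal elements first and keeps their order, and a right sweep puts all maximal elements last and keeps their order.

\begin{corollary}\label{cor:parity}
Let $\sigma_0$ be a linear extension of $Q$ and $\sigma_i=\mathrm{LBFS}^+(G,\sigma_{i-1})$ for $i\ge1$. Then for all $t\ge0$,
\[
\sigma_{2t+1}=\mathsf R(\sigma_{2t})^-,\qquad \sigma_{2t+2}=\mathsf L(\mathsf R(\sigma_{2t})),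
\]
the ordering $\sigma_{2t}$ is a linear extension of $Q$, and $\sigma_{2t+1}$ is a linear extension of $Q^*$. If $G$ is not complete, then $\sigma_i\ne\sigma_j$ whenever $i$ and $j$ have different parity.
\end{corollary}

\begin{proof}
The two identities are the definitions of $\mathsf R$ and $\mathsf L$, and the statements about linear extensions follow by induction from Lemmas~\ref{lem:left} and~\ref{lem:right}. If $u<u'$ is a comparable pair, then $u$ precedes $u'$ in $\sigma_i$ exactly when $i$ is even.
\end{proof}

So the question is whether the double sweep $\rho\mapsto\mathsf L(\mathsf R(\rho))$, acting on linear extensions of $Q$, always ends at a fixed point. It does when \eqref{eq:nested} decides everything.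

\begin{proposition}\label{prop:nested}
Suppose that the sets $D(u)$, $u\in V$, are totally ordered by inclusion. If $\sigma_0$ is a linear extension of $Q$, then $\sigma_4=\sigma_2$.
\end{proposition}

\begin{proof}
The sets $U(z)$ are also totally ordered by inclusion: if $u\in U(z)\setminus U(z')$ and $u'\in U(z')\setminus U(z)$, then $z\in D(u)\setminus D(u')$ and $z'\in D(u')\setminus D(u)$, against the hypothesis. Compare the order of a pair $u\ne u'$ in $\sigma_2=\mathsf L(\mathsf R(\sigma_0))$ and in $\sigma_4=\mathsf L(\mathsf R(\sigma_2))$. If $D(u)\ne D(u')$, the first implication in \eqref{eq:nested} gives the same order in both. If $D(u)=D(u')$ and $U(u)\ne U(u')$, the order is copied from $\mathsf R(\sigma_0)$ and from $\mathsf R(\sigma_2)$, where the second implication gives the same order. If both sets agree, $\sigma_4$ copies the order from $\sigma_2$ through both sweeps.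
\end{proof}

\section{A loop of dependencies}\label{sec:loop}

A longer cycle needs pairs whose predecessor or successor sets are not nested, so that their order is read off from the current order of other pairs. Let us follow the pair $y_1,y_2$ of $Q_9$ through a double sweep, starting from $\rho=\sigma_0$, in which $y_1\prec y_2\prec w$.

In $\tau=\mathsf R(\rho)$ the maximal elements keep the order $y_1,y_2,w$. The set $U(a_i)\mathbin{\triangle}U(b_j)$ contains $w\in U(a_i)$, which is last, so both $a$'s precede both $b$'s. The last element of $U(b_1)\mathbin{\triangle}U(b_2)=\{y_1,y_2\}$ is $y_2\in U(b_1)$, so $b_1\prec_\tau b_2$. The last element of $U(x_1)\mathbin{\triangle}U(x_2)=\{a_1,a_2,b_1,b_2\}$ is then $b_2\in U(x_2)$, so $x_2\prec_\tau x_1$. The order of the $y$'s has traveled down to the $x$'s along the thick chains of Figure~\ref{fig:nine}, and the indices have been exchanged.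

In $\rho'=\mathsf L(\tau)$ the minimal elements keep the order $x_2,x_1$. Since $D(a_i)=D(b_i)=\{x_i\}$, the earlier element $x_2$ delays $a_2,b_2$ behind $a_1,b_1$, and the tied pair $a_i,b_i$ inherits $a_i\prec b_i$ from $\tau$. The middle level thus reads $a_1,b_1,a_2,b_2$. The first element of $D(y_1)\mathbin{\triangle}D(y_2)=\{a_1,a_2,b_1,b_2\}$ is $a_1\in D(y_1)$, so $y_2\prec_{\rho'}y_1$. The order has traveled back up along the chains $x_i<a_i<y_i$, with the indices preserved. Finally $D(y_1)\mathbin{\triangle}D(w)=\{a_2,b_2\}$ and $D(y_2)\mathbin{\triangle}D(w)=\{a_1,b_1\}$ begin with an $a\in D(w)$, so $w$ is last again and the process can repeat.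

The mechanism is therefore a loop with two different routes. The maximal elements $y_j$ store a linear order during the right sweep, the minimal elements $x_i$ store it during the left sweep, the $b$'s carry it down and the $a$'s carry it up. If the chains through the $b$'s join $x_i$ to $y_{\pi(i)}$, each round trip should relabel the stored order by a power of $\pi$. The difficulty is that both routes are present in both sweeps. Were the $a$'s to decide the order of the $x$'s in the right sweep as well, the round trip would use the chains $x_i<a_i<y_i$ in both directions and change nothing. A right sweep listens to the \emph{last} element of a symmetric difference and a left sweep to the \emph{first}, so one condition selects the correct route each time: all $a$'s must precede all $b$'s after both sweeps.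

After the right sweep this is the effect of $w$, provided that $w$ follows the $y$'s. After the left sweep $Q_9$ achieves less: the middle level consists of consecutive pairs $\{a_i,b_i\}$. For $k=2$ this suffices, because the very first element of the middle level occurs in $D(y_1)\mathbin{\triangle}D(y_2)$. For $k\ge3$ it does not. If the first pair is $\{a_m,b_m\}$, if $i=\pi(m)\ne m$, and if $j$ is a third index, then $D(y_i)\mathbin{\triangle}D(y_j)$ contains $b_m$ but not $a_m$, and $b_m$ decides the pair. The remedy is a mirror image of $w$: a new minimal element $v$ that lies below all $b$'s and no $a$, and so delays the $b$'s, provided that $v$ precedes the $x$'s.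

The two provisos support each other in a circle: $w$ coming last puts the $a$'s before the $b$'s in the right sweep, this will put $v$ before the $x$'s, this puts the $a$'s before the $b$'s in the left sweep, and this puts $w$ last. To control every cycle, we need an unconditional way into the circle. It is provided by further minimal elements $s_1,\dots,s_p$ lying below $w$ only, which delay $w$ in every left sweep. Their number $p$ is free and adjusts the number of vertices.

\section{The orders $Q_{\pi,p}$}\label{sec:construction}

Fix $k\ge2$, a permutation $\pi$ of $[k]$ and $p\ge1$. The ground set consists of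
\[
X=\{x_i\},\quad A=\{a_i\},\quad B=\{b_i\},\quad Y=\{y_i\}\quad(i\in[k]),\qquad S=\{s_1,\dots,s_p\},
\]
and two further elements $v$ and $w$. It has $n=4k+2+p$ elements, and every $n\ge4k+3$ arises for a suitable $p$. The relations are, for all $i,j\in[k]$ and $1\le l\le p$,
\[
x_i<a_i,\,b_i,\,y_j,\,w;\qquad v<b_j,\,y_j,\,w;\qquad s_l<w;\qquad a_i<y_i,\,w;\qquad b_i<y_{\pi(i)} .
\]
Only the $a_i$ and $b_i$ have elements both below and above them. The elements below them are among $X\cup\{v\}$, the elements above them are among $Y\cup\{w\}$, and every element of $X\cup\{v\}$ is below every element of $Y\cup\{w\}$. So the relation is transitive and defines a partial order $Q=Q_{\pi,p}$, with the following predecessor and successor sets.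
\begin{center}
\begin{tabular}{c|l|l}
$u$ & $D(u)$ & $U(u)$\\ \hline
$v$ & $\emptyset$ & $B\cup Y\cup\{w\}$\\
$x_i$ & $\emptyset$ & $\{a_i,b_i\}\cup Y\cup\{w\}$\\
$s_l$ & $\emptyset$ & $\{w\}$\\
$a_i$ & $\{x_i\}$ & $\{y_i,w\}$\\
$b_i$ & $\{x_i,v\}$ & $\{y_{\pi(i)}\}$\\
$y_j$ & $X\cup\{v,\,a_j,\,b_{\pi^{-1}(j)}\}$ & $\emptyset$\\
$w$ & $X\cup A\cup S\cup\{v\}$ & $\emptyset$
\end{tabular}
\end{center}
All of $X$ is placed below all of $Y$ so that $X$ cancels from $D(y_i)\mathbin{\triangle}D(y_j)$ and $Y$ cancels from $U(x_i)\mathbin{\triangle}U(x_j)$; the two levels then communicate only through $A$ and $B$. For $k=2$ and $\pi$ the transposition, deleting $v$ and $S$ gives $Q_9$.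

Let $G$ be the incomparability graph of $Q$. It is connected, because $s_1$ is adjacent to every vertex except $w$, and $w$ is adjacent to $y_1$.

Theorem~\ref{thm:main} speaks of all cocomparability orderings of $G$, and these could a priori be linear extensions of another order with the same incomparability graph. The next lemma excludes this.

\begin{lemma}\label{lem:rigid}
The only partial orders with incomparability graph $G$ are $Q$ and $Q^*$. Hence the cocomparability orderings of $G$ are exactly the linear extensions of $Q$ and of $Q^*$.
\end{lemma}

\begin{proof}
Let $<'$ be a partial order with the same comparable pairs as $Q$. If $z$ is comparable to two distinct incomparable elements $u,u'$, then $z$ is $<'$-above both or $<'$-below both, since $u<'z<'u'$ would make $u$ and $u'$ comparable. So the direction of the pair $z,u$ forces that of the pair $z,u'$. After replacing $<'$ by its dual if necessary, we have $s_1<'w$, and we follow the forcings.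
\begin{itemize}
\item Every other element comparable to $w$ is incomparable to $s_1$. So $x_i,a_i,v,s_l<'w$.
\item The elements $y_j$ and $b_j$ are incomparable to $w$. So $x_i<'w$ gives $x_i<'y_j$ and $x_i<'b_i$; $a_i<'w$ gives $a_i<'y_i$; and $v<'w$ gives $v<'y_j$ and $v<'b_j$.
\item Every element of $A$ is incomparable to every element of $B$. So $x_i<'b_i$ gives $x_i<'a_i$, and $a_{\pi(i)}<'y_{\pi(i)}$ gives $b_i<'y_{\pi(i)}$.
\end{itemize}
These are all the relations of $Q$, so $<'$ equals $<$. The second statement follows from the description of cocomparability orderings in Section~\ref{sec:intro}.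
\end{proof}

\section{The double sweep on $Q_{\pi,p}$}\label{sec:dynamics}

For sets $M,M'$ of vertices, $M\prec_\sigma M'$ means that every element of $M$ precedes every element of $M'$ in $\sigma$. The three lemmas below enter the circle of Section~\ref{sec:loop}, carry the stored order down, and carry it up.

\begin{lemma}\label{lem:A}
If $\rho=\mathsf L(\lambda)$ for a linear extension $\lambda$ of $Q$, then $Y\prec_\rho w$.
\end{lemma}

\begin{proof}
We have $D(y_j)\mathbin{\triangle}D(w)=S\cup(A\setminus\{a_j\})\cup\{b_{\pi^{-1}(j)}\}$. The elements of $S$ are minimal and those of $A\cup B$ are not, so $S\prec_\rho A\cup B$ by \eqref{eq:nested}. As $p\ge1$, the $\rho$-first element of the symmetric difference lies in $S\subseteq D(w)$, and Lemma~\ref{lem:left}(ii) gives $y_j\prec_\rho w$.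
\end{proof}

\begin{lemma}\label{lem:B}
Let $\rho$ be a linear extension of $Q$ with $Y\prec_\rho w$, let $y_{j_1},\dots,y_{j_k}$ be the order of $Y$ in $\rho$, and let $\tau=\mathsf R(\rho)$. Then $v\prec_\tau X\prec_\tau S$, the set $S$ has the same order in $\tau$ as in $\rho$, and the order of $X$ in $\tau$ is
\[
x_{\pi^{-1}(j_1)},\ \dots,\ x_{\pi^{-1}(j_k)} .
\]
\end{lemma}

\begin{proof}
We apply Lemma~\ref{lem:right} from the top of $Q$ downward. The elements of $Y\cup\{w\}$ have no successors, so they keep their order; in particular $Y\prec_\tau w$.

\emph{$A$ precedes $B$.} The set $U(a_i)\mathbin{\triangle}U(b_j)=\{y_i,w\}\mathbin{\triangle}\{y_{\pi(j)}\}$ is contained in $Y\cup\{w\}$ and contains $w$. So $w$ is its $\tau$-last element, and $w\in U(a_i)$ gives $a_i\prec_\tau b_j$ for all $i,j$.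

\emph{The blocks of minimal elements.} We have $U(v)\mathbin{\triangle}U(x_i)=(B\setminus\{b_i\})\cup\{a_i\}$. Since $k\ge2$, the set $B\setminus\{b_i\}$ is nonempty, and since $A\prec_\tau B$, it contains the $\tau$-last element. This element lies in $U(v)$, so $v\prec_\tau x_i$. Next, $U(s_l)\subsetneq U(x_i)$ gives $x_i\prec_\tau s_l$ by \eqref{eq:nested}, and $S$ keeps its order because all $U(s_l)$ are equal.

\emph{The order of $X$.} Let $i\ne j$. The set $U(x_i)\mathbin{\triangle}U(x_j)=\{a_i,a_j,b_i,b_j\}$ has $b_i$ or $b_j$ as its $\tau$-last element, and $x_i\prec_\tau x_j$ holds exactly when this element is $b_i$, that is, when $b_j\prec_\tau b_i$. In turn $U(b_i)\mathbin{\triangle}U(b_j)=\{y_{\pi(i)},y_{\pi(j)}\}$, and $b_j\prec_\tau b_i$ holds exactly when the last of these is $y_{\pi(j)}$. Hence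
\[
x_i\prec_\tau x_j\iff b_j\prec_\tau b_i\iff y_{\pi(i)}\prec_\tau y_{\pi(j)}\iff y_{\pi(i)}\prec_\rho y_{\pi(j)} .
\]
So $x_i$ occupies in $X$ the position that $y_{\pi(i)}$ occupies in $Y$, and the element of $X$ in position $m$ has index $\pi^{-1}(j_m)$.
\end{proof}

The following left sweep forgets everything except the orders of $X$ and $S$, which suggests a name for its possible results. For an arrangement $\omega=(i_1,\dots,i_k)$ of $[k]$ and an ordering $\mu$ of $S$, define the \emph{standard ordering}
\[
\rho[\omega,\mu]=\big(v,\ x_{i_1},\dots,x_{i_k},\ \mu,\ a_{i_k},\dots,a_{i_1},\ b_{i_k},\dots,b_{i_1},\ y_{i_1},\dots,y_{i_k},\ w\big).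
\]
Different pairs $(\omega,\mu)$ give different standard orderings.

\begin{lemma}\label{lem:C}
Let $\tau$ be a linear extension of $Q$ with $v\prec_\tau X\prec_\tau S$. Let $x_{i_1},\dots,x_{i_k}$ be the order of $X$ and $\mu$ the order of $S$ in $\tau$. Then $\mathsf L(\tau)=\rho[(i_1,\dots,i_k),\mu]$.
\end{lemma}

\begin{proof}
Put $\rho'=\mathsf L(\tau)$ and apply Lemma~\ref{lem:left} from the bottom of $Q$ upward. The minimal elements come first and keep their order, so $\rho'$ begins with $v,x_{i_1},\dots,x_{i_k},\mu$.

\emph{The blocks.} The set $D(a_i)\mathbin{\triangle}D(b_j)=\{x_i\}\mathbin{\triangle}\{x_j,v\}$ contains $v$, which is the first element of $\rho'$ and lies in $D(b_j)$. So $A\prec_{\rho'}B$. Both $D(a_i)$ and $D(b_i)$ are proper subsets of $D(y_j)$, so $A\cup B\prec_{\rho'}Y$ by \eqref{eq:nested}, and $Y\prec_{\rho'}w$ by Lemma~\ref{lem:A}.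

\emph{The orders within the blocks.} Let $i\ne j$. We have $D(a_i)\mathbin{\triangle}D(a_j)=D(b_i)\mathbin{\triangle}D(b_j)=\{x_i,x_j\}$, so each of $a_j\prec_{\rho'}a_i$ and $b_j\prec_{\rho'}b_i$ holds exactly when $x_i\prec_{\rho'}x_j$. Thus $A$ and $B$ appear in the order opposite to that of $X$. The set $D(y_i)\mathbin{\triangle}D(y_j)=\{a_i,a_j,b_{\pi^{-1}(i)},b_{\pi^{-1}(j)}\}$ has $a_i$ or $a_j$ as its $\rho'$-first element, because $A\prec_{\rho'}B$, and $y_i\prec_{\rho'}y_j$ holds exactly when this element is $a_j$. Hence
\[
y_i\prec_{\rho'}y_j\iff a_j\prec_{\rho'}a_i\iff x_i\prec_{\rho'}x_j ,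
\]
and $Y$ appears in the same order as $X$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $p=n-4k-2\ge1$, $Q=Q_{\pi,p}$, and let $G$ be the incomparability graph of $Q$, a connected cocomparability graph on $n$ vertices. For $\omega=(i_1,\dots,i_k)$ write $\pi^{-1}\omega=(\pi^{-1}(i_1),\dots,\pi^{-1}(i_k))$.

Let $\sigma_0$ be any linear extension of $Q$ and $\sigma_i=\mathrm{LBFS}^+(G,\sigma_{i-1})$. By Corollary~\ref{cor:parity}, the orderings $\sigma_{2t}$ are linear extensions and $\sigma_{2t+2}=\mathsf L(\mathsf R(\sigma_{2t}))$. For $t\ge1$, the ordering $\sigma_{2t}$ is the result of a left sweep, so it satisfies $Y\prec w$ by Lemma~\ref{lem:A}. Lemma~\ref{lem:B} then applies to $\sigma_{2t}$ and Lemma~\ref{lem:C} to $\mathsf R(\sigma_{2t})$. Together they show that if $\omega_t$ lists the indices of $Y$ in the order of $\sigma_{2t}$ and $\mu_t$ is the order of $S$ in $\sigma_{2t}$, then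
\[
\sigma_{2t+2}=\rho[\pi^{-1}\omega_t,\ \mu_t]\qquad(t\ge1).
\]
In particular $\sigma_4$ is a standard ordering, say $\sigma_4=\rho[\omega,\mu]$. In $\rho[\omega,\mu]$ the indices of $Y$ are listed by $\omega$ and $S$ has the order $\mu$, so induction on $q$ gives
\[
\sigma_{4+2q}=\rho[\pi^{-q}\omega,\ \mu]\qquad(q\ge0).
\]
Every element of $[k]$ occurs in $\omega$, so $\pi^{-q}\omega=\omega$ if and only if $\pi^q=\mathrm{id}$. Hence $\sigma_{4+2q}=\sigma_4$ if and only if $\mathrm{ord}(\pi)$ divides $q$. Since $G$ is not complete, $\sigma_{4+\ell}\ne\sigma_4$ for odd $\ell$ by Corollary~\ref{cor:parity}. So the least $\ell\ge1$ with $\sigma_{4+\ell}=\sigma_4$ is $2\,\mathrm{ord}(\pi)$: the ordering $\sigma_4$ lies on a cycle of length exactly $2\,\mathrm{ord}(\pi)$, and it is a cocomparability ordering. As $Q$ has a linear extension, such a cycle exists.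

Now take any cycle that contains a cocomparability ordering $\sigma$. By Lemma~\ref{lem:rigid}, $\sigma$ is a linear extension of $Q$ or of $Q^*$. In the second case the next ordering on the cycle is a linear extension of $Q$, by Corollary~\ref{cor:parity} applied to $Q^*$. So the cycle contains a linear extension of $Q$. Taking it as $\sigma_0$, we find that $\sigma_4$ lies on the same cycle, which therefore has length $2\,\mathrm{ord}(\pi)$. This proves the first assertion.

By Theorem~\ref{thm:DH}, every $\mathrm{LBFS}^+$ cycle of $G$ contains a cocomparability ordering. So every cycle has length $2\,\mathrm{ord}(\pi)$, and $\mathrm{LexCycle}(G)=2\,\mathrm{ord}(\pi)$.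
\end{proof}

\begin{example}
Let $k=3$, $p=1$ and $\pi\colon1\mapsto2\mapsto3\mapsto1$, so that $n=15$. Successive double sweeps take the arrangement $(1,2,3)$ to $(3,1,2)$, to $(2,3,1)$ and back to $(1,2,3)$. The three standard orderings and the three orderings between them form a cycle of length $6$.
\end{example}

\section{The values of LexCycle}\label{sec:values}

\begin{proof}[Proof of Corollary~\ref{cor:values}]
(a) Let $G$ be a cocomparability graph with $n\ge2$ vertices. If $G$ is complete, every sweep reverses the ordering and all cycles have length $2$, as we saw in Section~\ref{sec:intro}. Suppose that $G$ is not complete, and consider a cycle of length $\ell$. By Theorem~\ref{thm:DH} it contains a cocomparability ordering $\sigma_0$, which is a linear extension of some partial order with incomparability graph $G$. Since $\sigma_\ell=\sigma_0$, Corollary~\ref{cor:parity} shows that $\ell$ is even. So $\mathrm{LexCycle}(G)$ is even in all cases. Conversely, the value $2$ is attained by the complete graph on two vertices, and for $m\ge2$ the value $2m$ is attained by the graph of Theorem~\ref{thm:main} with $k=m$ and $\pi$ a cyclic permutation of $[m]$,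 which has order $m$.

(b) For $n\ge11$ put $k=\lfloor(n-3)/4\rfloor$; then $k\ge2$ and $n\ge4k+3$. Let $\pi$ be a permutation of $[k]$ of order $g(k)$. The first assertion of Theorem~\ref{thm:main} gives a cocomparability graph on $n$ vertices with a cycle of length $2g(k)$, so $\Lambda(n)\ge2g(k)$. As $n\to\infty$ we have $k=n/4+O(1)$ and $\ln k=\ln n+O(1)$, so $k\ln k=(\tfrac14+o(1))\,n\ln n$. Landau's theorem gives
\[
\ln g(k)=(1+o(1))\sqrt{k\ln k}=\big(\tfrac12+o(1)\big)\sqrt{n\ln n},
\]
which proves the second inequality.
\end{proof}

\begin{thebibliography}{9}

\bibitem{DH}
J. Dusart, M. Habib, \emph{A new LBFS-based algorithm for cocomparability graph recognition}, Discrete Appl. Math. 216 (2017) 149--161.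

\bibitem{GX}
Xiao-Lu Gao, Shou-Jun Xu, \emph{The LexCycle on $\overline{P_{2}\cup P_{3}}$-free Cocomparability Graphs}, arXiv:1904.08076 (2019).

\end{thebibliography}
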